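\title{The measure $\mathcal{B}u$ on the jump set of a function of bounded $\mathcal{B}$-variation}

\begin{abstract}
Let $\mathcal B[D]$ be a first-order homogeneous linear differential operator with constant coefficients on $\mathbb R^n$, and let $u$ be an integrable function such that $\mathcal Bu$ is a finite measure. We prove that the restriction of $\mathcal Bu$ to the approximate jump set $J_u$ is absolutely continuous with respect to $\mathcal H^{n-1}$. This answers a question of Arroyo-Rabasa and Skorobogatova for elliptic operators; the proof uses no ellipticity. The main step is a pointwise estimate: at $|\mathcal Bu|$-almost every point, the upper $(n-1)$-density of $|\mathcal Bu|$ is bounded by the asymptotic mean oscillation of $u$. Together with the rectifiability of $J_u$ this yields the formula $\mathcal Bu\llcorner J_u=\mathbb B(\nu_u)(u^+-u^-)\,\mathcal H^{n-1}\llcorner J_u$. We also show that the reverse absolute continuity characterizes ellipticity, and that $\mathcal Bu$ may charge $\mathcal H^{n-1}$-null sets on which the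 oscillation of $u$ is unbounded.
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

Let $\Omega\subset\mathbb R^n$ be open, $n\ge2$, and let $V,W$ be finite-dimensional real inner product spaces. We consider operators
\[
\mathcal B[D]=\sum_{j=1}^nB_j\,\partial_j,\qquad B_j\in\mathrm{Lin}(V,W),
\]
with symbol $\mathbb B(\xi)=\sum_j\xi_jB_j$. The operator is \emph{elliptic} if $\mathbb B(\xi)\colon V\to W$ is injective for every $\xi\in\mathbb R^n\setminus\{0\}$, and \emph{$\mathbb C$-elliptic} if $\mathbb B(\xi)\colon V+iV\to W+iW$ is injective for every $\xi\in\mathbb C^n\setminus\{0\}$. The gradient of a scalar function, with $\mathbb B(\xi)v=v\xi$, is $\mathbb C$-elliptic. The divergence, with $\mathbb B(\xi)v=\xi\cdot v$, is not elliptic. The Cauchy--Riemann operator of Example~\ref{ex:cauchy} below lies in between.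

For $u\in\mathrm L^1_{\mathrm{loc}}(\Omega;V)$ we say that $\mathcal Bu$ is the $W$-valued Radon measure $\mu$ if
\begin{equation}\label{eq:distribution}
\int\varphi\,d\mu=-\int_\Omega\mathbb B(\nabla\varphi(y))\,u(y)\,dy\qquad\text{for all }\varphi\in C_c^\infty(\Omega).
\end{equation}
Radon measures are finite on compact subsets of $\Omega$; we write $|\mu|$ for the total variation measure and $\mu\llcorner A$ for the restriction of $\mu$ to a Borel set $A$. The space $\mathrm{BV}^{\mathcal B}(\Omega)$ consists of all $u\in\mathrm L^1(\Omega;V)$ such that $\mathcal Bu$ is a Radon measure with $|\mathcal Bu|(\Omega)<\infty$.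

A point $x\in\Omega$ is an \emph{approximate jump point} of $u\in\mathrm L^1_{\mathrm{loc}}(\Omega;V)$, written $x\in J_u$, if there are $a\ne b$ in $V$ and $\nu\in S^{n-1}$ with
\begin{equation}\label{eq:jump}
\lim_{r\to0}\frac1{|B_r^+(x,\nu)|}\int_{B_r^+(x,\nu)}|u-a|\,dy=0,\qquad
\lim_{r\to0}\frac1{|B_r^-(x,\nu)|}\int_{B_r^-(x,\nu)}|u-b|\,dy=0,
\end{equation}
where $B_r^\pm(x,\nu)=\{y\in B_r(x):\pm(y-x)\cdot\nu>0\}$. We write $(u^+(x),u^-(x),\nu_u(x))=(a,b,\nu)$. This triple is unique up to $(a,b,\nu)\mapsto(b,a,-\nu)$, a change that leaves the vector $\mathbb B(\nu)(a-b)$ fixed. The set $J_u$ is Borel, and $(u^+,u^-,\nu_u)$ can be chosen Borel on it \cite[Prop.~3.69]{AFP}.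

\begin{example}[A flat jump]\label{ex:flat}
Let $a\ne b$ in $V$, $\nu\in S^{n-1}$, and let $u_{a,b,\nu}$ equal $a$ on $\{y\cdot\nu>0\}$ and $b$ on $\{y\cdot\nu<0\}$. The half-space $\{\pm y\cdot\nu>0\}$ has outer normal $\mp\nu$, so the divergence theorem gives $\int_{\{\pm y\cdot\nu>0\}}\partial_j\varphi\,dy=\mp\nu_j\int_{\nu^\perp}\varphi\,d\mathcal H^{n-1}$. Hence
\begin{equation}\label{eq:flat}
-\int\mathbb B(\nabla\varphi)\,u_{a,b,\nu}\,dy=\mathbb B(\nu)(a-b)\int_{\nu^\perp}\varphi\,d\mathcal H^{n-1}\qquad\text{for }\varphi\in C_c^\infty(\mathbb R^n),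
\end{equation}
that is, $\mathcal Bu_{a,b,\nu}=\mathbb B(\nu)(a-b)\,\mathcal H^{n-1}\llcorner\nu^\perp$. The jump set is $\nu^\perp$: on $\nu^\perp$ the averages in \eqref{eq:jump} vanish, and near any other point the function is a constant, which both $u^+$ and $u^-$ would have to equal.
\end{example}

Condition \eqref{eq:jump} says that the rescalings $z\mapsto u(x+rz)$ converge to a flat jump, so one expects $\mathcal Bu$ to look on $J_u$ as it does in Example~\ref{ex:flat}. Two facts in this direction are recorded in \cite{ARS}. If $\mathcal B[D]$ is elliptic, then $J_u$ is countably $\mathcal H^{n-1}$-rectifiable for every $u\in\mathrm{BV}^{\mathcal B}(\Omega)$. If $\mathcal B[D]$ is $\mathbb C$-elliptic, then every $u\in\mathrm{BV}^{\mathcal B}(\Omega)$ satisfies the \emph{jump formula}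
\begin{equation}\label{eq:formula}
\mathcal Bu\llcorner J_u=\mathbb B(\nu_u)(u^+-u^-)\,\mathcal H^{n-1}\llcorner J_u ,
\end{equation}
and in particular $|\mathcal Bu\llcorner J_u|\ll\mathcal H^{n-1}$. The following question is posed in \cite{ARS}.

\medskip
\noindent\textbf{Question.} \emph{If $\mathcal B[D]$ is elliptic but possibly not $\mathbb C$-elliptic, does $|\mathcal Bu\llcorner J_u|\ll\mathcal H^{n-1}$ hold for all $u\in\mathrm{BV}^{\mathcal B}(\Omega)$?}
\medskip

The next example gives a reason to doubt it.

\begin{example}[The Cauchy kernel]\label{ex:cauchy}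
Let $n=2$, $V=W=\mathbb C\cong\mathbb R^2$ and $\mathcal B[D]=\partial_{\bar z}=\frac12(\partial_1+i\partial_2)$. The symbol $\mathbb B(\xi)$ is multiplication by $\frac12(\xi_1+i\xi_2)$. As a real $2\times2$ matrix it has determinant $\frac14(\xi_1^2+\xi_2^2)$, which vanishes for no real $\xi\ne0$ but does vanish at $\xi=(1,i)$. So $\partial_{\bar z}$ is elliptic and not $\mathbb C$-elliptic. The function $u(z)=1/z$ is locally integrable. In polar coordinates $z=se^{i\theta}$ one has $\partial_{\bar z}=\frac12e^{i\theta}(\partial_s+\frac is\partial_\theta)$, so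
\[
-\int\frac1z\,\partial_{\bar z}\varphi\,dy=-\frac12\lim_{\epsilon\to0}\int_\epsilon^\infty\!\!\int_0^{2\pi}\Big(\partial_s\varphi+\frac is\,\partial_\theta\varphi\Big)d\theta\,ds=-\frac12\int_0^{2\pi}\!\!\int_0^\infty\partial_s\varphi\,ds\,d\theta=\pi\varphi(0).
\]
Thus $\mathcal Bu=\pi\delta_0$. By Fubini's theorem, for any finite complex measure $\sigma$ with compact support the function $z\mapsto\frac1\pi\int(z-w)^{-1}d\sigma(w)$ is locally integrable and is mapped to $\sigma$ by $\partial_{\bar z}$.
\end{example}

For this elliptic operator, then, $\mathcal Bu$ can be any compactly supported finite measure and can concentrate on any compact $\mathcal H^1$-null set. The operator alone forbids nothing, and the question is whether the concentration can take place \emph{at jump points}. The blow-up heuristic does not decide this. It shows that the rescalings of $\mathcal Bu$ at a jump point converge as distributions (Lemma~\ref{lem:jumppoint}), and such convergence gives no bound on total variations. We prove that the answer is nevertheless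 yes, for every operator $\mathcal B[D]$, elliptic or not.

\subsection{Results}

Throughout, $B_r(x)$ and $\bar B_r(x)$ are the open and closed balls, $\omega_m$ is the volume of the unit ball of $\mathbb R^m$, and $\beta=\max_{|\xi|=1}\|\mathbb B(\xi)\|$, so that $|\mathbb B(\xi)v|\le\beta|\xi||v|$. Our results are local, and the natural hypothesis is
\begin{equation}\label{eq:H}
u\in\mathrm L^1_{\mathrm{loc}}(\Omega;V)\quad\text{and}\quad\mu:=\mathcal Bu\ \text{is a $W$-valued Radon measure on }\Omega,
\end{equation}
which every $u\in\mathrm{BV}^{\mathcal B}(\Omega)$ satisfies. For $x\in\Omega$ and $0<r<\operatorname{dist}(x,\partial\Omega)$ put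
\[
\Theta(x,r)=\frac{|\mu|(\bar B_r(x))}{r^{n-1}},\qquad
\operatorname{osc}(x,r)=\inf_{c\in V}\ r^{-n}\int_{B_r(x)}|u-c|\,dy,
\]
\[
\Theta^*(x)=\limsup_{r\to0}\Theta(x,r),\qquad \operatorname{osc}^*(x)=\limsup_{r\to0}\operatorname{osc}(x,r).
\]
Both quantities belong to the rescaled function $z\mapsto u(x+rz)$. Indeed, applying \eqref{eq:distribution} to $\varphi((\,\cdot-x)/r)$, whose gradient is $r^{-1}(\nabla\varphi)((\,\cdot-x)/r)$, and substituting $y=x+rz$, we get for $\varphi\in C_c^\infty(\mathbb R^n)$ with $x+r\operatorname{supp}\varphi\subset\Omega$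
\begin{equation}\label{eq:rescale}
r^{1-n}\int\varphi\Big(\frac{y-x}r\Big)d\mu(y)=-\int\mathbb B(\nabla\varphi(z))\,u(x+rz)\,dz .
\end{equation}
So $\Theta(x,r)$ is the mass of $\mathcal B[u(x+r\,\cdot)]$ in $\bar B_1(0)$, and $\operatorname{osc}(x,r)$ is the distance of $u(x+r\,\cdot)$ from the constants in $\mathrm L^1(B_1(0))$.

In our two examples these quantities are explicit. For the flat jump and $x\in\nu^\perp$,
\[
\Theta(x,r)=\omega_{n-1}|\mathbb B(\nu)(a-b)|,\qquad \operatorname{osc}(x,r)=\inf_c\tfrac{\omega_n}2\big(|a-c|+|b-c|\big)=\tfrac{\omega_n}2|a-b|.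
\]
For the Cauchy kernel,
\begin{equation}\label{eq:cauchyosc}
\Theta(0,r)=\frac\pi r,\qquad\operatorname{osc}(0,r)=\frac{2\pi}r .
\end{equation}
For the second value, the symmetry $z\mapsto-z$ gives $\int_{B_r}|\frac1z-c|=\frac12\int_{B_r}\big(|\frac1z-c|+|\frac1z+c|\big)\ge\int_{B_r}\frac1{|z|}=2\pi r$, with equality for $c=0$. In both cases the density is at most a constant times the oscillation. The first theorem says that in the limit $r\to0$ such a reverse Poincar\'e inequality holds at almost every point seen by $|\mathcal Bu|$.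

\begin{theorem}\label{thm:density}
Let $\mathcal B[D]$ be any first-order homogeneous operator with constant coefficients, and let $u$ satisfy \eqref{eq:H}.
\begin{itemize}
\item[(i)] For $|\mathcal Bu|$-a.e.\ $x\in\Omega$, $\ \Theta^*(x)\le2^{n+1}\beta\,\operatorname{osc}^*(x)$.
\item[(ii)] $|\mathcal Bu|(E)=0$ for every Borel set $E\subset\{\operatorname{osc}^*<\infty\}$ with $\mathcal H^{n-1}(E)=0$.
\item[(iii)] $|\mathcal Bu|(E)=0$ for every Borel set $E\subset\{\operatorname{osc}^*=0\}$ that is $\sigma$-finite for $\mathcal H^{n-1}$.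
\item[(iv)] $J_u\subset\{\operatorname{osc}^*<\infty\}$, and therefore $|\mathcal Bu\llcorner J_u|\ll\mathcal H^{n-1}$.
\end{itemize}
\end{theorem}

Part (iv) answers the Question. Part (iii) applies, for instance, to sets of Lebesgue points of $u$, where $c=u(x)$ shows that $\operatorname{osc}^*(x)=0$. The second theorem identifies the density of $\mathcal Bu\llcorner J_u$ and locates the roles of ellipticity and of the oscillation condition.

\begin{theorem}\label{thm:formula}
Let $\mathcal B[D]$ be any first-order homogeneous operator with constant coefficients.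
\begin{itemize}
\item[(i)] If $u$ satisfies \eqref{eq:H}, in particular if $u\in\mathrm{BV}^{\mathcal B}(\Omega)$, then the jump formula \eqref{eq:formula} holds, and
\[
\int_{J_u}|\mathbb B(\nu_u)(u^+-u^-)|\,d\mathcal H^{n-1}\le|\mathcal Bu|(\Omega).
\]
\item[(ii)] The reverse relation $\mathcal H^{n-1}\llcorner J_u\ll|\mathcal Bu\llcorner J_u|$ holds for all open $\Omega\subset\mathbb R^n$ and all $u\in\mathrm{BV}^{\mathcal B}(\Omega)$ if and only if $\mathcal B[D]$ is elliptic.
\item[(iii)] The condition $E\subset\{\operatorname{osc}^*<\infty\}$ in Theorem~\ref{thm:density}(ii) cannot be dropped, even for elliptic operators: there are an elliptic operator, an open set $\Omega$, a function $u\in\mathrm{BV}^{\mathcal B}(\Omega)$ and a Borel set $E$ with $\mathcal H^{n-1}(E)=0$ and $|\mathcal Bu|(E)>0$.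
\end{itemize}
\end{theorem}

Thus $\mathbb C$-ellipticity is not needed for the jump formula. The proof of Theorem~\ref{thm:formula}(i) takes the countable rectifiability of $J_u$ as an input. For elliptic operators this is the fact quoted above from \cite{ARS}; for arbitrary operators we use Del Nin's theorem \cite{DelNin} that $J_u$ is countably $\mathcal H^{n-1}$-rectifiable for every $u\in\mathrm L^1_{\mathrm{loc}}$. Theorem~\ref{thm:density} does not use rectifiability.

Section~\ref{sec:tools} recalls the measure theory we need and describes $u$ near a jump point. Section~\ref{sec:estimate} is the core of the paper and proves Theorem~\ref{thm:density}(i). Section~\ref{sec:ac} completes Theorem~\ref{thm:density}, and Sections~\ref{sec:formula} and~\ref{sec:sharp} prove Theorem~\ref{thm:formula}.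

\section{Measures, Lebesgue points and jump points}\label{sec:tools}

\subsection{Facts from measure theory}

All measures are defined on Borel sets, and a property holds $\sigma$-a.e.\ if it holds outside a Borel set of $\sigma$-measure zero.

\emph{Hausdorff measure.} For $A\subset\mathbb R^n$ and $\delta>0$, let $\mathcal H^{n-1}_\delta(A)$ be the infimum of $\sum_i\omega_{n-1}(\operatorname{diam}C_i/2)^{n-1}$ over all countable covers of $A$ by sets $C_i$ with $\operatorname{diam}C_i<\delta$, and let $\mathcal H^{n-1}(A)=\sup_\delta\mathcal H^{n-1}_\delta(A)$. Every set is contained in a Borel set of the same $\mathcal H^{n-1}$-measure. Hence $\sigma\ll\mathcal H^{n-1}$, which means that $\sigma$ vanishes on $\mathcal H^{n-1}$-null sets, need only be tested on Borel sets.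

\emph{Polar decomposition.} A $W$-valued Radon measure can be written $\mu=P|\mu|$ with a Borel map $P\colon\Omega\to W$ such that $|P|=1$ $|\mu|$-a.e. The vector $P(x)$ is the direction in which $\mu$ points at $x$.

\emph{Lebesgue points (Besicovitch differentiation theorem).} Let $\sigma$ be a nonnegative Radon measure on $\Omega$ and let $f\in\mathrm L^1_{\mathrm{loc}}(\sigma)$ take values in a finite-dimensional normed space. Then for $\sigma$-a.e.\ $x\in\Omega$ one has $\sigma(\bar B_r(x))>0$ for all small $r>0$ and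
\begin{equation}\label{eq:lebesgue}
\lim_{r\to0}\frac1{\sigma(\bar B_r(x))}\int_{\bar B_r(x)}|f(y)-f(x)|\,d\sigma(y)=0 .
\end{equation}
No doubling property of $\sigma$ is required.

\subsection{Blow-up at a jump point}

\begin{lemma}\label{lem:jumppoint}
Let $u$ satisfy \eqref{eq:H} and let $x\in J_u$ with triple $(a,b,\nu)$. Then $\operatorname{osc}^*(x)\le\frac{\omega_n}2|a-b|$, and for every $\varphi\in C_c^\infty(\mathbb R^n)$
\begin{equation}\label{eq:blowup}
\lim_{r\to0}r^{1-n}\int\varphi\Big(\frac{y-x}r\Big)d\mu(y)=\mathbb B(\nu)(a-b)\int_{\nu^\perp}\varphi\,d\mathcal H^{n-1}.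
\end{equation}
\end{lemma}

\begin{proof}
Fix $R>0$. Substituting $y=x+rz$,
\[
\int_{B_R(0)}|u(x+rz)-u_{a,b,\nu}(z)|\,dz=r^{-n}\int_{B_{Rr}^+(x,\nu)}|u-a|\,dy+r^{-n}\int_{B_{Rr}^-(x,\nu)}|u-b|\,dy .
\]
The half-balls have volume $\frac{\omega_n}2R^nr^n$, so the right-hand side tends to $0$ by \eqref{eq:jump}. Take $R=1$ and $c=\frac{a+b}2$. Since $|u_{a,b,\nu}-c|=\frac12|a-b|$ a.e.,
\[
\operatorname{osc}(x,r)\le\int_{B_1(0)}|u(x+rz)-u_{a,b,\nu}(z)|\,dz+\frac{\omega_n}2|a-b|,
\]
which gives the first claim. For the second take $R$ with $\operatorname{supp}\varphi\subset B_R(0)$. The right-hand side of \eqref{eq:rescale} converges to $-\int\mathbb B(\nabla\varphi)u_{a,b,\nu}\,dz$, which was computed in \eqref{eq:flat}.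
\end{proof}

The lemma explains why the most direct attempt at a counterexample fails. For $u(z)=1/z+1_{\{\operatorname{Re}z>0\}}$ the measure $\partial_{\bar z}u$ has an atom at $0$, but \eqref{eq:cauchyosc} gives $\operatorname{osc}(0,r)\ge2\pi/r-\pi/2\to\infty$. The atom has destroyed the jump: $0\notin J_u$.

\section{The density estimate}\label{sec:estimate}

The only information linking $u$ to $\mu$ is \eqref{eq:distribution}, so we test it with a cut-off function. Fix $\eta\in C_c^\infty(B_2(0))$ with $0\le\eta\le1$, $\eta=1$ on $\bar B_1(0)$ and $|\nabla\eta|\le2$. (Mollify, at a scale below $\frac15$, the radial function that equals $1$ for $|z|\le\frac65$, vanishes for $|z|\ge\frac95$ and is affine in $|z|$ in between, with slope $-\frac53$.) For a fixed point $x$ put $\eta_r(y)=\eta((y-x)/r)$.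

\begin{lemma}[Upper bound]\label{lem:upper}
For every $x\in\Omega$ and $0<2r<\operatorname{dist}(x,\partial\Omega)$,
\[
r^{1-n}\Big|\int\eta_r\,d\mu\Big|\le2^{n+1}\beta\,\operatorname{osc}(x,2r).
\]
\end{lemma}

\begin{proof}
Let $c\in V$. Since $\int\partial_j\eta\,dz=0$ and the $B_j$ are constant, $\int\mathbb B(\nabla\eta(z))c\,dz=0$. By \eqref{eq:rescale},
\[
r^{1-n}\Big|\int\eta_r\,d\mu\Big|=\Big|\int\mathbb B(\nabla\eta(z))\big(u(x+rz)-c\big)dz\Big|
\le2\beta\,r^{-n}\int_{B_{2r}(x)}|u-c|\,dy .
\]
Write $r^{-n}=2^n(2r)^{-n}$ and take the infimum over $c$.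
\end{proof}

This is the only place in the proof of Theorem~\ref{thm:density} where the operator enters. It is used that $\mathcal B[D]$ has order one, which matches the factor $r^{1-n}$ with $r^{-n}$, and that it annihilates constants.

\subsection{The smallest case and the obstacle}

The smallest $\mathcal H^{n-1}$-null set is a point, and for a point Lemma~\ref{lem:upper} is already enough. Suppose $\operatorname{osc}^*(x)<\infty$. As $r\to0$ the functions $\eta_r$ converge pointwise to $1_{\{x\}}$, so $\int\eta_r\,d\mu\to\mu(\{x\})$ by dominated convergence. On the other hand $|\int\eta_r\,d\mu|\le2^{n+1}\beta\,r^{n-1}\operatorname{osc}(x,2r)\to0$, because $n\ge2$. Hence $\mu(\{x\})=0$: no jump point carries an atom.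

The argument worked because near an atom nearly all the mass points in one direction, so that $|\int\eta_r\,d\mu|$ is comparable to $|\mu|(\bar B_r(x))$. In the extreme case where $P$ equals a fixed unit vector $e$ on $B_{2r}(x)$, we have $|\int\eta_r\,d\mu|=\int\eta_r\,d|\mu|\ge|\mu|(\bar B_r(x))$, and Lemma~\ref{lem:upper} gives $\Theta(x,r)\le2^{n+1}\beta\operatorname{osc}(x,2r)$ at once. In general Lemma~\ref{lem:upper} controls only the vector $\int\eta_r\,d\mu$, in which masses pointing in opposite directions cancel. At individual points this does happen.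

\begin{example}[Cancellation]\label{ex:annuli}
Let $\mathcal B[D]=\nabla$ act on scalar functions in $\Omega=B_1(0)$, let $s_m=2^{-\sqrt m}$ for $m\ge1$, and let $u$ be the indicator function of $\bigcup_{m\ge1}\{s_{2m}<|y|<s_{2m-1}\}$. For each $k\ge1$ there are $2k+1$ indices $m$ with $k\le\sqrt m<k+1$, so $\sum_ms_m^{n-1}\le\sum_k(2k+1)2^{-k}<\infty$. By the divergence theorem, the gradient of $1_{B_s(0)}$ is $-\frac y{|y|}\mathcal H^{n-1}\llcorner\partial B_s(0)$. The indicators of the first $N$ annuli converge to $u$ in $\mathrm L^1$ and their gradients converge in total variation, so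
\[
\mu=\sum_m(-1)^m\frac y{|y|}\,\mathcal H^{n-1}\llcorner\partial B_{s_m}(0),\qquad|\mu|(\Omega)=n\omega_n\sum_ms_m^{n-1}<\infty .
\]
Since $0\le u\le1$, we have $\operatorname{osc}^*(0)\le\omega_n$. But $\bar B_{2^{-k}}(0)$ contains $2k+1$ spheres of radius larger than $2^{-k-1}$, so $\Theta(0,2^{-k})\ge(2k+1)\,n\omega_n2^{1-n}$ and $\Theta^*(0)=\infty$. Here $P(-y)=-P(y)$, and $\int\eta_r\,d\mu=0$ whenever $\eta$ is even.
\end{example}

So the inequality of Theorem~\ref{thm:density}(i) can fail at a given point, and the proof must discard such points. The Lebesgue point theorem, applied to the polar $P$, shows that they form a $|\mu|$-null set.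

\subsection{Proof of Theorem~\ref{thm:density}(i)}

Apply \eqref{eq:lebesgue} with $\sigma=|\mu|$ and $f=P$. Then $|\mu|$-a.e.\ $x\in\Omega$ satisfies $|P(x)|=1$, $|\mu|(\bar B_r(x))>0$ for all small $r>0$, and
\begin{equation}\label{eq:eps}
\varepsilon_x(r):=\frac1{|\mu|(\bar B_r(x))}\int_{\bar B_r(x)}|P(y)-P(x)|\,d|\mu|(y)\longrightarrow0\qquad(r\to0).
\end{equation}
The number $\varepsilon_x(r)$ bounds the fraction of the mass in $\bar B_r(x)$ that can be lost to cancellation. (In Example~\ref{ex:annuli}, whatever unit vector $e$ is put in place of $P(0)$, the average of $|P-e|$ equals that of $\frac12(|P-e|+|P+e|)\ge1$.) Fix such a point $x$. If $\operatorname{osc}^*(x)=\infty$ there is nothing to prove, so let $\operatorname{osc}^*(x)<\infty$.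

\medskip
\noindent\emph{Step 1: lower bound.} We test in the direction $P(x)$. Since $|P(x)|=1$,
\[
P(x)\cdot P(y)=1-P(x)\cdot\big(P(x)-P(y)\big)\ge1-|P(y)-P(x)| .
\]
Multiply by $\eta_r(y)$, integrate against $|\mu|$, and use $1_{\bar B_r(x)}\le\eta_r\le1_{\bar B_{2r}(x)}$:
\begin{align*}
\Big|\int\eta_r\,d\mu\Big|\ge P(x)\cdot\int\eta_rP\,d|\mu|
&\ge\int\eta_r\,d|\mu|-\int_{\bar B_{2r}(x)}|P-P(x)|\,d|\mu|\\
&\ge|\mu|(\bar B_r(x))-\varepsilon_x(2r)\,|\mu|(\bar B_{2r}(x)).
\end{align*}
Dividing by $r^{n-1}$ and using Lemma~\ref{lem:upper}, we obtain for $2r<\operatorname{dist}(x,\partial\Omega)$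
\begin{equation}\label{eq:onestep}
\Theta(x,r)\le2^{n+1}\beta\,\operatorname{osc}(x,2r)+2^{n-1}\varepsilon_x(2r)\,\Theta(x,2r).
\end{equation}

\medskip
\noindent\emph{Step 2: iteration.} The error term in \eqref{eq:onestep} has a small coefficient but lives on the larger ball. It could be absorbed into the left-hand side if $\Theta(x,2r)\le C\,\Theta(x,r)$ for all small $r$, and we have no such bound at our disposal. Instead we apply \eqref{eq:onestep} again to the error term and repeat until a fixed radius $R$ is reached. There $\Theta$ is finite because $\mu$ is Radon, and the small coefficient has been gained once per doubling.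

Let $\delta\in(0,\frac12]$. Choose $R<\operatorname{dist}(x,\partial\Omega)$ so small that
\[
2^{n-1}\varepsilon_x(s)\le\delta\ \text{ for }0<s\le R,\qquad M_R:=2^{n+1}\beta\sup_{0<s\le R}\operatorname{osc}(x,s)<\infty .
\]
The first condition can be met by \eqref{eq:eps}, the second because $\operatorname{osc}^*(x)<\infty$; both persist when $R$ decreases. Now \eqref{eq:onestep} reads $\Theta(x,s)\le M_R+\delta\,\Theta(x,2s)$ for $0<s\le R/2$. Given $r\le R/2$, let $k\ge1$ be the integer with $R/2<2^kr\le R$, and use this inequality for $s=r,2r,\dots,2^{k-1}r$: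
\[
\Theta(x,r)\le M_R(1+\delta+\dots+\delta^{k-1})+\delta^k\,\Theta(x,2^kr)\le\frac{M_R}{1-\delta}+\delta^k\,\frac{|\mu|(\bar B_R(x))}{(R/2)^{n-1}} .
\]
The last fraction is finite, since $\bar B_R(x)\subset\Omega$ is compact, and does not depend on $r$. As $r\to0$ we have $k\to\infty$, so $\Theta^*(x)\le M_R/(1-\delta)$. Letting $R\to0$ with $\delta$ fixed turns $M_R$ into $2^{n+1}\beta\operatorname{osc}^*(x)$, and then $\delta\to0$ gives $\Theta^*(x)\le2^{n+1}\beta\operatorname{osc}^*(x)$. \hfill$\square$

\section{From densities to absolute continuity}\label{sec:ac}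

A bound on $\Theta^*$ says that small balls centered at $x$ have $|\mu|$-measure at most a constant times $r^{n-1}$, which is the weight a set of diameter $r$ receives in the definition of $\mathcal H^{n-1}$. Summing over a cover compares the two measures.

\begin{lemma}\label{lem:cover}
For every $t>0$ the set $\{\Theta^*<t\}$ is Borel, and every Borel set $A\subset\{\Theta^*<t\}$ satisfies
\[
|\mu|(A)\le C_n\,t\,\mathcal H^{n-1}(A),\qquad C_n=\frac{2^{n-1}}{\omega_{n-1}} .
\]
\end{lemma}

\begin{proof}
The hypothesis holds only below a radius that depends on the point, so we first make it uniform. For $t>0$ and $k\in\mathbb N$ let $F_{t,k}$ be the set of $x\in\Omega$ with $\operatorname{dist}(x,\partial\Omega)>\frac1k$ and $|\mu|(B_r(x))\le tr^{n-1}$ for all $0<r<\frac1k$. If $x_j\to x$, then $1_{B_r(x)}\le\liminf_j1_{B_r(x_j)}$, so $|\mu|(B_r(x))\le\liminf_j|\mu|(B_r(x_j))$ by Fatou's lemma. Hence $F_{t,k}$ is relatively closed in the open set $\{\operatorname{dist}(\cdot,\partial\Omega)>\frac1k\}$, and is Borel. For $x\in F_{t,k}$ and $0\le r<s<\frac1k$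 we have $\bar B_r(x)\subset B_s(x)$, where $\bar B_0(x)=\{x\}$; letting $s\downarrow r$,
\begin{equation}\label{eq:closedballs}
|\mu|(\bar B_r(x))\le tr^{n-1}\qquad\text{for }x\in F_{t,k},\ 0\le r<\tfrac1k ,
\end{equation}
where the right-hand side is $0$ for $r=0$ because $n\ge2$. In particular $\Theta^*\le t$ on $F_{t,k}$. Conversely, a point with $\Theta^*(x)<t$ lies in $F_{t,k}$ for all large $k$. So $\{\Theta^*<t\}$ is the union of the sets $F_{t',k}$ over $k\in\mathbb N$ and rational $t'\in(0,t)$, and is Borel.

Now let $A_k=A\cap F_{t,k}$. These Borel sets increase to $A$, so it suffices to bound $|\mu|(A_k)$. Cover $A_k$ by countably many sets $C_i$ of diameter $d_i<\frac1k$, discard those that miss $A_k$, and pick $x_i\in C_i\cap A_k$. Then $C_i\subset\bar B_{d_i}(x_i)$, and \eqref{eq:closedballs} gives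
\[
|\mu|(A_k)\le\sum_i|\mu|(\bar B_{d_i}(x_i))\le t\sum_id_i^{\,n-1}=C_n\,t\sum_i\omega_{n-1}\Big(\frac{d_i}2\Big)^{n-1}.
\]
The infimum over covers yields $|\mu|(A_k)\le C_nt\,\mathcal H^{n-1}_{1/k}(A_k)\le C_nt\,\mathcal H^{n-1}(A)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:density}(ii)--(iv)]
Let $Z$ be a Borel $|\mu|$-null set outside which the inequality of part (i) holds.

(ii) On $E\setminus Z$ we have $\Theta^*<\infty$, so $E\setminus Z$ is the union of the Borel sets $E_k=(E\setminus Z)\cap\{\Theta^*<k\}$, $k\in\mathbb N$. Lemma~\ref{lem:cover} gives $|\mu|(E_k)\le C_nk\,\mathcal H^{n-1}(E)=0$. Hence $|\mu|(E)=0$.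

(iii) Write $E=\bigcup_iE_i$ with $\mathcal H^{n-1}(E_i)<\infty$. Replacing $E_i$ by $E\cap\tilde E_i$, where $\tilde E_i\supset E_i$ is Borel with the same measure, we may take the $E_i$ Borel. On $E_i\setminus Z$ we have $\Theta^*=0$, so $|\mu|(E_i)\le C_nt\,\mathcal H^{n-1}(E_i)$ for every $t>0$. Letting $t\to0$ gives $|\mu|(E_i)=0$; this is where finiteness is used.

(iv) The inclusion $J_u\subset\{\operatorname{osc}^*<\infty\}$ is part of Lemma~\ref{lem:jumppoint}. If $N$ is Borel with $\mathcal H^{n-1}(N)=0$, part (ii) applies to the Borel set $E=N\cap J_u$ and gives $|\mu\llcorner J_u|(N)=|\mu|(N\cap J_u)=0$.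
\end{proof}

\section{The jump formula}\label{sec:formula}

We prove Theorem~\ref{thm:formula}(i) by computing the blow-up of $\mu$ at points of $J:=J_u$ in a second way, from the structure of $\mu$ as a measure, and comparing with \eqref{eq:blowup}. The second computation is valid only at $\mathcal H^{n-1}$-a.e.\ point, so it cannot detect a part of $\mu\llcorner J$ that is concentrated on an $\mathcal H^{n-1}$-null set. Theorem~\ref{thm:density}(iv) excludes such a part.

\medskip
\noindent\emph{Step 1: covering $J$ by graphs.} A set is \emph{countably $\mathcal H^{n-1}$-rectifiable} if $\mathcal H^{n-1}$-almost all of it is covered by countably many Lipschitz images of $\mathbb R^{n-1}$. The set $J$ has this property. For elliptic $\mathcal B[D]$, apply the fact quoted from \cite{ARS} on countably many relatively compact open sets $\Omega'\subset\Omega$ exhausting $\Omega$, where $u\in\mathrm{BV}^{\mathcal B}(\Omega')$ and the jump set is $J\cap\Omega'$; for arbitrary $\mathcal B[D]$, apply \cite{DelNin}. By \cite[3.2.29]{Federer}, $\mathcal H^{n-1}$-almost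 all of $J$ is then covered by countably many $C^1$ hypersurfaces. Near each of its points in $\Omega$, such a hypersurface is the graph over a ball of the tangent hyperplane of a $C^1$ function whose gradient vanishes at the center, and countably many small pieces of this kind cover its part in $\Omega$. So there are sets $M_i\subset\Omega$ with $\mathcal H^{n-1}(J\setminus\bigcup_iM_i)=0$ such that, in suitable orthonormal coordinates,
\[
M_i=\{(y',\psi(y')):y'\in U\},\qquad U\subset\mathbb R^{n-1}\text{ an open ball},\quad\psi\in C^1(U),\quad|\nabla\psi|\le1 .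
\]
Let $\lambda_i=\mathcal H^{n-1}\llcorner M_i$. The area formula for graphs reads
\begin{equation}\label{eq:area}
\int f\,d\lambda_i=\int_Uf(y',\psi(y'))\sqrt{1+|\nabla\psi(y')|^2}\,dy'
\end{equation}
for Borel $f\ge0$. It shows that $\lambda_i$ is finite and, since $\bar B_r(x)$ projects onto a ball of radius $r$ in $\mathbb R^{n-1}$, that
\begin{equation}\label{eq:growth}
\lambda_i(\bar B_r(x))\le\sqrt2\,\omega_{n-1}r^{n-1}\qquad\text{for all }x\text{ and }r>0 .
\end{equation}

\medskip
\noindent\emph{Step 2: the density $g$.} By Step 1 the measure $\mathcal H^{n-1}\llcorner J$ is $\sigma$-finite, and by Theorem~\ref{thm:density}(iv) every Borel set $N$ with $\mathcal H^{n-1}(N\cap J)=0$ has $|\mu|(N\cap J)=0$. The Radon--Nikodym theorem gives a Borel map $g\colon J\to W$ with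
\[
\mu\llcorner J=g\,\mathcal H^{n-1}\llcorner J,\qquad|\mu|\llcorner J=|g|\,\mathcal H^{n-1}\llcorner J .
\]
It remains to show that $g=\mathbb B(\nu_u)(u^+-u^-)$ at $\mathcal H^{n-1}$-a.e.\ point of each $J\cap M_i$. Fix $i$, drop the index, and put
\[
A=J\cap M,\qquad h=g1_A,\qquad\rho=\mu\llcorner(\Omega\setminus A),\qquad\text{so that}\quad\mu=h\lambda+\rho,\quad|\rho|(A)=0 .
\]

\medskip
\noindent\emph{Step 3: $\mu$ is close to $g(x)\lambda$ near a.e.\ $x\in A$.} We claim that for $\mathcal H^{n-1}$-a.e.\ $x\in A$
\begin{equation}\label{eq:close}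
\lim_{r\to0}r^{1-n}\,|\mu-g(x)\lambda|(\bar B_r(x))=0 .
\end{equation}
Two errors must be controlled: the variation of $h$ along $M$, and the mass of $\rho$, which may accumulate on $A$ from outside. That $r^{1-n}|\rho|(\bar B_r(x))\to0$ for a.e.\ $x\in A$ follows from \cite[Thm.~2.56]{AFP} or \cite[2.10.19(3)]{Federer}; here we obtain both bounds from \eqref{eq:lebesgue}. Let $\sigma=\lambda+|\rho|$, a Radon measure on $\Omega$ with $\sigma\llcorner A=\mathcal H^{n-1}\llcorner A$. The function $h$ belongs to $\mathrm L^1_{\mathrm{loc}}(\sigma)$, because $\int_K|h|\,d\sigma=|\mu|(A\cap K)<\infty$ for compact $K\subset\Omega$. Apply \eqref{eq:lebesgue} to $1_A$ and to $h$. For $\sigma$-a.e., that is $\mathcal H^{n-1}$-a.e., $x\in A$, writing $\bar B_r=\bar B_r(x)$,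
\[
\sigma(\bar B_r\setminus A)=o(\sigma(\bar B_r)),\qquad\int_{\bar B_r}|h-g(x)|\,d\sigma=o(\sigma(\bar B_r))\qquad(r\to0).
\]
The first relation gives $\sigma(\bar B_r)\le2\sigma(\bar B_r\cap A)\le2\lambda(\bar B_r)$ for small $r$, so both right-hand sides are $o(r^{n-1})$ by \eqref{eq:growth}. Since $\mu-g(x)\lambda=(h-g(x))\lambda+\rho$,
\[
|\mu-g(x)\lambda|(\bar B_r)\le\int_{\bar B_r}|h-g(x)|\,d\sigma+\sigma(\bar B_r\setminus A)=o(r^{n-1}).
\]

\medskip
\noindent\emph{Step 4: blow-up of $\lambda$.} Let $x=(x',\psi(x'))\in M$, let $T$ be the tangent hyperplane $\{(z',\nabla\psi(x')\cdot z'):z'\in\mathbb R^{n-1}\}$, and let $\varphi\in C_c^\infty(B_R(0))$. By \eqref{eq:area} with $y'=x'+rz'$, for small $r$,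
\[
r^{1-n}\!\int\!\varphi\Big(\frac{y-x}r\Big)d\lambda(y)=\int_{|z'|<R}\!\varphi\Big(z',\frac{\psi(x'+rz')-\psi(x')}r\Big)\sqrt{1+|\nabla\psi(x'+rz')|^2}\,dz' .
\]
The integrand is bounded by $\sqrt2\sup|\varphi|$ and, as $\psi$ is $C^1$, converges pointwise to $\varphi(z',\nabla\psi(x')\cdot z')\sqrt{1+|\nabla\psi(x')|^2}$. By dominated convergence and the area formula for $T$, the limit is $\int_T\varphi\,d\mathcal H^{n-1}$.

\medskip
\noindent\emph{Step 5: comparison.} Let $x\in A$ satisfy \eqref{eq:close}, with jump triple $(a,b,\nu)$, and put $w=\mathbb B(\nu)(a-b)$. For $\varphi\in C_c^\infty(B_R(0))$,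
\[
r^{1-n}\Big|\int\varphi\Big(\frac{y-x}r\Big)d\big(\mu-g(x)\lambda\big)(y)\Big|\le\sup|\varphi|\;r^{1-n}\,|\mu-g(x)\lambda|(\bar B_{Rr}(x))\longrightarrow0 .
\]
With Step 4, the limit in \eqref{eq:blowup} equals $g(x)\int_T\varphi\,d\mathcal H^{n-1}$, and therefore
\[
g(x)\int_T\varphi\,d\mathcal H^{n-1}=w\int_{\nu^\perp}\varphi\,d\mathcal H^{n-1}\qquad\text{for all }\varphi\in C_c^\infty(\mathbb R^n).
\]
If $T=\nu^\perp$, any $\varphi$ with $\int_T\varphi\,d\mathcal H^{n-1}\ne0$ gives $g(x)=w$. If $T\ne\nu^\perp$, take a point $p\in T\setminus\nu^\perp$ and $\varphi\ge0$ with $\varphi(p)>0$ and support disjoint from $\nu^\perp$; this gives $g(x)=0$. A point of $\nu^\perp\setminus T$ gives $w=0$ in the same way. In both cases $g(x)=w$.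

This proves \eqref{eq:formula}. By Step 2, $\int_J|\mathbb B(\nu_u)(u^+-u^-)|\,d\mathcal H^{n-1}=|\mu|(J)\le|\mu|(\Omega)$, and Theorem~\ref{thm:formula}(i) follows. \hfill$\square$

\section{Ellipticity and the oscillation condition}\label{sec:sharp}

The jump formula shows what ellipticity means on the jump set: it guarantees that every jump is seen by the operator.

\begin{proof}[Proof of Theorem~\ref{thm:formula}(ii)]
Let $\mathcal B[D]$ be elliptic; here it is enough that $u$ satisfies \eqref{eq:H}. At every $x\in J_u$ we have $\nu_u(x)\ne0$ and $u^+(x)\ne u^-(x)$, so $\mathbb B(\nu_u)(u^+-u^-)\ne0$. By part (i), $|\mathcal Bu\llcorner J_u|=|\mathbb B(\nu_u)(u^+-u^-)|\,\mathcal H^{n-1}\llcorner J_u$. If $|\mathcal Bu\llcorner J_u|(N)=0$, then a strictly positive function has zero integral over $N\cap J_u$, and so $\mathcal H^{n-1}(N\cap J_u)=0$.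

Let $\mathcal B[D]$ not be elliptic. Since $\mathbb B(\xi)$ is linear in $\xi$, there are $\xi$ with $|\xi|=1$ and $v\in V\setminus\{0\}$ with $\mathbb B(\xi)v=0$. Let $\Omega=B_1(0)$ and let $u=u_{v,0,\xi}$ be the flat jump of Example~\ref{ex:flat}. Then $\mathcal Bu=\mathbb B(\xi)v\,\mathcal H^{n-1}\llcorner(\xi^\perp\cap\Omega)=0$, so $u\in\mathrm{BV}^{\mathcal B}(\Omega)$, while $J_u=\xi^\perp\cap\Omega$ has measure $\omega_{n-1}>0$. The reverse absolute continuity fails.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:formula}(iii)]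
Take the elliptic operator $\partial_{\bar z}$, the unit disk $\Omega$ and $u(z)=1/z$. By Example~\ref{ex:cauchy}, $u\in\mathrm L^1(\Omega)$ and $\mathcal Bu=\pi\delta_0$, so $u\in\mathrm{BV}^{\mathcal B}(\Omega)$ and $|\mathcal Bu|(E)=\pi$ for the $\mathcal H^1$-null set $E=\{0\}$.
\end{proof}

This is consistent with Theorem~\ref{thm:density}: by \eqref{eq:cauchyosc}, $\operatorname{osc}^*(0)=\infty$, and in particular $0\notin J_u$. Thus $|\mathcal Bu|\ll\mathcal H^{n-1}$ fails in general for elliptic operators, and what restores absolute continuity on $J_u$ is the bound on the oscillation that every jump point provides.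

\begin{thebibliography}{9}

\bibitem{AFP}
Ambrosio, Fusco and Pallara, \emph{Functions of Bounded Variation and Free Discontinuity Problems}.

\bibitem{ARS}
Adolfo Arroyo-Rabasa and Anna Skorobogatova, \emph{A look into some of the fine properties of functions with bounded $\mathcal A$-variation}, arXiv:1911.08474 (2019).

\bibitem{DelNin}
G.~Del Nin, \emph{Rectifiability of the jump set of locally integrable functions}, Ann. Sc. Norm. Super. Pisa Cl. Sci. (5) \textbf{22} (2021).

\bibitem{Federer}
Federer, \emph{Geometric Measure Theory}.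

\end{thebibliography}
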